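\title{Promotion and evacuation as homeomorphisms of rectangular Springer fibers}

\begin{abstract}
Let $N$ be a nilpotent matrix with $k$ Jordan blocks of size $m$, and let $n=km$. The irreducible components of its Springer fiber are indexed by the standard Young tableaux of shape $(m^k)$. We write the Springer fiber as the set of $n$-tuples of lines in $\mathbb C^k$ whose elementary unitary loops multiply to $t^m$. This set is invariant under rotation and reversal of the tuple, and we show that these maps permute the components by promotion and evacuation. Hence two components whose tableaux lie in one dihedral orbit are homeomorphic; one is smooth if and only if the other is, and they are then real-analytically diffeomorphic. For $m=2$ this answers a question left open by Cummings: smooth components of a two column rectangular Springer fiber with equal Poincar\'e polynomials are homeomorphic.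
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Springer fibers and their components}

Partitions are drawn as Young diagrams with the longest row on top. The box $(q,b)$ lies in row $q$ and column $b$, and $\lambda'_b$ is the length of column $b$ of $\lambda$. A \emph{corner} of $\lambda$ is a box with no box of $\lambda$ to its right or below it. A \emph{standard tableau} $T$ with $n$ boxes is a filling of a diagram $\operatorname{sh}(T)$ by $1,\dots,n$ that increases along rows and down columns. The entries at most $i$ form a standard tableau $T_{\le i}$, and $T$ is determined by the chain of shapes $\operatorname{sh}(T_{\le i})$. If a nilpotent operator $N$ acts on a finite-dimensional complex vector space $E$, its \emph{Jordan type} $J(E)$ is the partition whose rows are the sizes of the Jordan blocks. Stable subspaces and their quotients carry the induced operator.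

Let $N$ be nilpotent on $\mathbb C^n$ with Jordan type $\eta$. Its \emph{Springer fiber} is the projective variety
\[
S=S_\eta=\{\,0=F_0\subset F_1\subset\cdots\subset F_n=\mathbb C^n:\ \dim F_i=i,\ NF_i\subseteq F_{i-1}\ \text{for all } i\,\}
\]
inside the complete flag variety. It consists of the flags with all $F_i$ stable under $N$, because a nilpotent operator acts by zero on each line $F_i/F_{i-1}$. For $F\in S$ the types $J(F_1)\subset J(F_2)\subset\cdots\subset J(F_n)=\eta$ grow by one box at each step (Lemma~\ref{lem:columns}), so they record a standard tableau of shape $\eta$. For such a tableau $T$ put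
\[
\Sigma_T=\{F\in S:\ J(F_i)=\operatorname{sh}(T_{\le i})\ \text{for } 0\le i\le n\},\qquad S_T=\overline{\Sigma_T}.
\]
Spaltenstein's theorem (1976) states that each $\Sigma_T$ is locally closed in $S$ and irreducible of dimension $\dim S=\sum_{i\ge1}(i-1)\eta_i$, and that the irreducible components of $S$ are exactly the closures $S_T$, which are distinct. A nonempty Zariski-open subset of an irreducible complex variety is dense in the Euclidean topology, so $\Sigma_T$ is open and dense in $S_T$ in both topologies.

\begin{remark}\label{rem:convention}
Some authors attach to $T$ the closure $S^T$ of the set of $F\in S$ with $J(\mathbb C^n/F_{n-i})=\operatorname{sh}(T_{\le i})$ for all $i$. Taking annihilators, $F\mapsto(F_{n-i}^\perp)_i$, is an isomorphism from $S$ to the Springer fiber of the transpose $N^t$ on $(\mathbb C^n)^*$, and $N^t$ is conjugate to $N$. Since $F_{n-i}^\perp=(\mathbb C^n/F_{n-i})^*$, this isomorphism carries $S^T$ to $S_T$. The isomorphism class of the component attached to $T$ is therefore the same in both conventions.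
\end{remark}

\subsection{Promotion and evacuation}

For a standard tableau $U$, the \emph{slide} $U^{(1)}$ is obtained as follows: delete the entry $1$, let the hole exchange places with the smaller of its right and lower neighbors until it has no such neighbor, discard the box of the hole, and subtract $1$ from every entry. Let $U^{(i)}$ be the $i$-fold iterate. If $T$ has $n$ boxes, its \emph{promotion} $\partial T$ is $T^{(1)}$ with $n$ placed in the discarded box, and its \emph{evacuation} $\operatorname{ev}(T)$ is the tableau with $\operatorname{sh}(\operatorname{ev}(T)_{\le n-i})=\operatorname{sh}(T^{(i)})$ for all $i$. For example,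
\[
T=\begin{matrix}1&3\\2&4\\5&6\end{matrix}\ \ \to\ \
\begin{matrix}\bullet&3\\2&4\\5&6\end{matrix}\ \ \to\ \
\begin{matrix}2&3\\\bullet&4\\5&6\end{matrix}\ \ \to\ \
\begin{matrix}2&3\\4&\bullet\\5&6\end{matrix}\ \ \to\ \
\begin{matrix}2&3\\4&6\\5&\bullet\end{matrix}\ ,
\qquad
\partial T=\begin{matrix}1&2\\3&5\\4&6\end{matrix}\ .
\]
Some authors call the inverse operation promotion; the orbits considered below are the same.

Let $D_n=\langle r,s\mid r^n=s^2=1,\ rs=sr^{-1}\rangle$ be the dihedral group of order $2n$. On the tableaux of the two column rectangle $(k,k)^*=(2^k)$, the group $D_{2k}$ acts with $r$ as promotion and $s$ as evacuation; in \cite{Cummings} this is the action by rotation and reflection on the associated degree two $\mathfrak{sl}_k$ webs.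

\subsection{The question}

The Springer fiber $S_{(k,k)^*}$ has dimension $k(k-1)$. Some of its components are smooth and some are singular. For a component $C$ let $P_C(q)$ be the Poincar\'e polynomial, the generating function of the Betti numbers of $C$. Three known facts form the background.
\begin{enumerate}
\item[(F1)] If $S_T$ and $S_{T'}$ are smooth components of $S_{(k,k)^*}$, then $P_{S_T}=P_{S_{T'}}$ if and only if $T$ and $T'$ lie in the same $D_{2k}$-orbit.
\item[(F2)] For $T$ of any shape, $S_T$ and $S_{\operatorname{ev}(T)}$ are isomorphic as varieties.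
\item[(F3)] Components related by promotion need not be isomorphic, as the two components of $S_{(2,2)}$ show. These two are homeomorphic; more generally, all components of a two row Springer fiber are homeomorphic to one another.
\end{enumerate}
The following question is left open in \cite{Cummings}.

\medskip\noindent\textbf{Question.} \emph{For every $k\ge1$, are any two smooth components of $S_{(k,k)^*}$ with equal Poincar\'e polynomials homeomorphic?}

\medskip
For smooth projective varieties in general, Betti numbers do not determine the homotopy type. The surface $\mathbb P^1\times\mathbb P^1$ and the blowup of $\mathbb P^2$ at a point both have Betti numbers $1,0,2,0,1$, but every class in $H^2$ of the first has even square $2ab$, while the exceptional curve of the second has square $-1$. By (F1) and (F2), the question is whether promotion preserves the homeomorphism type of a smooth component. The first case with more than one component shows what to expect.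

\begin{example}[the square, in flags]\label{ex:flags}
Let $\eta=(2,2)$ and $K=\ker N=N\mathbb C^4$, a plane. The two tableaux are
\[
T_{\mathrm h}=\begin{matrix}1&2\\3&4\end{matrix}\ ,\qquad T_{\mathrm v}=\begin{matrix}1&3\\2&4\end{matrix}\ .
\]
Sliding gives $\partial T_{\mathrm h}=T_{\mathrm v}$ and $\partial T_{\mathrm v}=T_{\mathrm h}$. The second slides $T_{\mathrm h}^{(2)}$ and $T_{\mathrm v}^{(2)}$ have shapes $(2)$ and $(1,1)$, so evacuation fixes both tableaux. A flag in $S$ has $F_1\subset K\subset F_3$, so $J(F_3)=(2,1)$ and only $J(F_2)$ varies. Thus $\Sigma_{T_{\mathrm v}}=\{F_2=K\}$ is closed, and $S_{T_{\mathrm v}}=\mathbb P(K)\times\mathbb P(\mathbb C^4/K)=\mathbb P^1\times\mathbb P^1$. If $F_2\ne K$, then $NF_2=F_1$ and $F_3=F_2+K=N^{-1}F_1$. Conversely, every flag with $F_1\subset K$ and $F_3=N^{-1}F_1$ lies in $S$. Hence $S_{T_{\mathrm h}}=\{NF_3=F_1\}$ is the $\mathbb P^1$-bundle $\mathbb P(N^{-1}F_1/F_1)$ over $\mathbb P(K)$. Along its section $F_2=K$ the normal bundle is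
\[
\operatorname{Hom}(K/F_1,\,N^{-1}F_1/K)\cong\operatorname{Hom}(\mathcal O(1),\mathcal O(-1))=\mathcal O(-2),
\]
since $N$ identifies $N^{-1}F_1/K$ with $F_1$. A curve on $\mathbb P^1\times\mathbb P^1$ has self-intersection $2ab\ge0$, so the two components are not isomorphic.
\end{example}

So one guesses that promotion is induced by a symmetry of the whole Springer fiber, and Example~\ref{ex:flags} shows that this symmetry cannot be an automorphism of varieties. We construct a real-analytic one, for every rectangle.

\subsection{Results}

From now on $k,m\ge1$, $n=km$, and $S$ is the Springer fiber of type $(m^k)$, with $k$ Jordan blocks of size $m$. In Section~\ref{sec:chains} we define a smooth projective variety $Y$ of chains of lattices, an iterated bundle of projective spaces, that contains $S$ as a closed subvariety.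

\begin{theorem}\label{thm:action}
There is an action of $D_n$ on $Y$ by real-analytic diffeomorphisms, preserving $S$, with $r(S_T)=S_{\partial T}$ and $s(S_T)=S_{\operatorname{ev}(T)}$ for every standard tableau $T$ of shape $(m^k)$. Consequently, if $T$ and $T'$ lie in the same $D_n$-orbit, then:
\begin{enumerate}
\item[(a)] $S_T$ and $S_{T'}$ are homeomorphic, whether smooth or not;
\item[(b)] $S_T$ is smooth if and only if $S_{T'}$ is smooth, and in that case they are real-analytically diffeomorphic.
\end{enumerate}
\end{theorem}

Since $T\mapsto S_T$ is a bijection onto the set of components, the first assertion includes the statement that $\partial$ and $\operatorname{ev}$ satisfy the relations of $D_n$ on tableaux of shape $(m^k)$; this is the action on tableaux meant in the theorem. The homeomorphisms come from one action on the pair $(Y,S)$, so $\gamma\in D_n$ also maps $S_{T_1}\cap\dots\cap S_{T_a}$ homeomorphically onto $S_{\gamma T_1}\cap\dots\cap S_{\gamma T_a}$. By Example~\ref{ex:flags}, ``diffeomorphic'' in (b) cannot be improved to ``isomorphic as varieties''.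

\begin{theorem}\label{thm:question}
For every $k\ge1$, any two smooth components of $S_{(k,k)^*}$ with equal Poincar\'e polynomials are homeomorphic, and even real-analytically diffeomorphic. For smooth components $S_T,S_{T'}$ of $S_{(k,k)^*}$ the following are equivalent: $T$ and $T'$ lie in the same $D_{2k}$-orbit; $S_T$ and $S_{T'}$ are diffeomorphic; they are homeomorphic; they are homotopy equivalent; they have equal Poincar\'e polynomials.
\end{theorem}

\begin{proof}
If $T,T'$ lie in one orbit, then $S_T$ and $S_{T'}$ are real-analytically diffeomorphic by Theorem~\ref{thm:action}(b) with $m=2$. Diffeomorphic spaces are homeomorphic, homeomorphic spaces are homotopy equivalent, and homotopy equivalent spaces have the same Betti numbers. Equal Poincar\'e polynomials force $T,T'$ into one orbit by (F1).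
\end{proof}

This is the only use of (F1), and (F2) and (F3) are not used. The rest of the paper proves Theorem~\ref{thm:action}. Section~\ref{sec:model} sets up the model and works out the square in it. Section~\ref{sec:action} constructs the action and computes its effect on Jordan types: rotation replaces the types $J(F_j)$ by the types $J(F_{j+1}/F_1)$. Section~\ref{sec:generic} shows that for a general flag in $\Sigma_T$ these are the shapes produced by the slide, and Section~\ref{sec:proof} assembles the proof.

\section{Lattice chains and elementary loops}\label{sec:model}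

\subsection{Flags as chains of lattices}\label{sec:chains}

A flag has a first and a last step, and nothing in its definition suggests a cyclic symmetry. For a rectangular Jordan type the symmetry appears when the flag is viewed as one period of a periodic chain.

Let $V=\mathbb C^k$ and $L=V[t]$, a free $\mathbb C[t]$-module of rank $k$. A \emph{lattice} is a $\mathbb C[t]$-submodule $\Lambda\subseteq L$ of finite codimension. A submodule of a free module over a principal ideal domain is free, so $\Lambda$ is free of rank $k$ and $\dim\Lambda/t\Lambda=k$. For $0\le j\le n$ let $Y_j$ be the set of chains of lattices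
\[
L=\Lambda_0\supset\Lambda_1\supset\dots\supset\Lambda_j,\qquad \dim\Lambda_{i-1}/\Lambda_i=1,\qquad t\Lambda_{i-1}\subset\Lambda_i,
\]
and let $Y=Y_n$. Since $\Lambda_i\supset t^iL\supset t^nL$, the set $Y_j$ is a closed subvariety of a partial flag variety of $L/t^nL$. For $1\le j\le n$, multiplication by $t$ embeds $L/t^{n-1}L$ in $L/t^nL$, so the spaces $t\Lambda_{j-1}/t^nL\subset\Lambda_{j-1}/t^nL$ form vector bundles over $Y_{j-1}$. Their quotient $\mathcal E_{j-1}$ has rank $k$ and fiber $\Lambda_{j-1}/t\Lambda_{j-1}$. To choose $\Lambda_j$ is to choose a hyperplane in this fiber. So $Y_j\to Y_{j-1}$ is the bundle of hyperplanes in $\mathcal E_{j-1}$, and $Y$ is a smooth projective variety.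

On $L/t^mL$, which has dimension $km=n$, multiplication by $t$ has $k$ Jordan blocks of size $m$. We take $(\mathbb C^n,N)=(L/t^mL,t)$. Stable subspaces of $\mathbb C^n$ are then lattices containing $t^mL$, and
\begin{equation}\label{eq:SinY}
S=\{\Lambda\in Y:\ \Lambda_n=t^mL\},\qquad F_{n-i}=\Lambda_i/t^mL .
\end{equation}
This is an identification of varieties: the chains of subspaces of $L/t^nL$ that end at $t^mL/t^nL$ form a copy of the flag variety of $L/t^mL$.

A chain in $S$ extends periodically in $V[t,t^{-1}]$ by $\Lambda_{i+n}=t^m\Lambda_i$. Starting the period one step earlier gives $t^{-m}\Lambda_{n-1}\supset L\supset\Lambda_1\supset\dots\supset\Lambda_{n-1}$. This is a chain of the same kind, but it starts at the module $t^{-m}\Lambda_{n-1}$ instead of $L$. To return to $S$ we need a module isomorphism $t^{-m}\Lambda_{n-1}\to L$ that depends continuously on the chain. A Hermitian form supplies one.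

\subsection{Elementary loops}

Give $V$ its standard Hermitian form. For a line $\ell\in\mathbb P(V)$ let $p_\ell$ be the orthogonal projection onto $\ell$. If $v$ spans $\ell$, then $p_\ell=vv^*/v^*v$, so $p_\ell$ is a real-analytic function of $\ell$. Put
\[
g_\ell(t)=(1-p_\ell)+t\,p_\ell .
\]
In an orthonormal basis that starts in $\ell$, this matrix is $\operatorname{diag}(t,1,\dots,1)$. Hence $g_\ell(t)$ is unitary for $|t|=1$, $g_\ell(1)=1$, $\det g_\ell=t$, the matrix $g_\ell$ is invertible over $\mathbb C[t,t^{-1}]$ and acts injectively on $L$, and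
\[
g_\ell L=t\,\ell[t]\oplus\ell^\perp[t]=\ell^\perp\oplus tL .
\]
So $g_\ell$ is a preferred isomorphism from $L$ onto the lattice of codimension one attached to the hyperplane $\ell^\perp$. Composing such isomorphisms, define
\[
\Phi_j:\mathbb P(V)^j\to Y_j,\qquad(\ell_1,\dots,\ell_j)\mapsto\bigl(\Lambda_i=g_{\ell_1}\cdots g_{\ell_i}L\bigr)_{0\le i\le j},\qquad\Phi=\Phi_n .
\]
The image lies in $Y_j$: the isomorphism $g=g_{\ell_1}\cdots g_{\ell_{i-1}}:L\to\Lambda_{i-1}$ carries $tL\subset\ell_i^\perp\oplus tL\subset L$ to $t\Lambda_{i-1}\subset\Lambda_i\subset\Lambda_{i-1}$.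

\begin{example}[$N=0$]\label{ex:frames}
Let $m=1$, so $S$ is the flag variety of $V=L/tL$. If $\ell_1,\dots,\ell_k$ are mutually orthogonal, the loops $g_{\ell_i}$ are simultaneously diagonal, their product is $t$, and $\Lambda_i=(\ell_1\oplus\dots\oplus\ell_i)^\perp\oplus tL$. Every flag arises from exactly one such frame, by Gram--Schmidt. The lines of a frame may be listed in any order, a symmetry that the flag does not display. For general $m$ the cyclic rotations and the reversal survive.
\end{example}

\subsection{The square in the loop model}\label{sec:square}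

Let $k=m=2$. For a line $a$ in $V=\mathbb C^2$, the complement $a^\perp$ is again a line, and $g_ag_{a^\perp}=t$. We solve the equation $g_{\ell_1}g_{\ell_2}g_{\ell_3}g_{\ell_4}=t^2$ in $(\mathbb P^1)^4$. Since $g_a^{-1}=t^{-1}g_{a^\perp}$, it is equivalent to
\[
g_{\ell_1}g_{\ell_2}=g_{\ell_4^\perp}g_{\ell_3^\perp}.
\]
The constant term of $g_ag_b$ is $p_{a^\perp}p_{b^\perp}$. If $b=a^\perp$, it vanishes and $g_ag_b=t$. Otherwise it has image $a^\perp$ and kernel $b$, so the product $g_ag_b$ determines $a$ and $b$. The solution set is therefore $Z=Z_{\mathrm v}\cup Z_{\mathrm h}$ with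
\[
Z_{\mathrm v}=\{(a,a^\perp,b,b^\perp)\},\qquad Z_{\mathrm h}=\{(a,b,b^\perp,a^\perp)\},\qquad a,b\in\mathbb P^1 .
\]
Placing $1,2,3,4$ around a circle, these are the two ways to pair the points by noncrossing chords, with paired lines orthogonal.

Now apply $\Phi$ and compare with Example~\ref{ex:flags}, where $K=tL/t^2L$. On $Z_{\mathrm v}$ we get $\Lambda_1=g_aL$, $\Lambda_2=tL$, $\Lambda_3=tg_bL$. These are the flags with $F_2=K$, each obtained once, so $\Phi(Z_{\mathrm v})=S_{T_{\mathrm v}}$. On $Z_{\mathrm h}$ we get $\Lambda_1=g_aL$, $\Lambda_2=g_a(b^\perp\oplus tL)$, $\Lambda_3=tg_aL=t\Lambda_1$. These are the flags with $F_1=NF_3$, each obtained once, so $\Phi(Z_{\mathrm h})=S_{T_{\mathrm h}}$. The loop $g_a$ trivializes the bundle $F_3/F_1=\Lambda_1/t\Lambda_1$ real-analytically in $a$, and $(a,b)$ are coordinates that identify $S_{T_{\mathrm h}}$ with $\mathbb P^1\times\mathbb P^1$. The rotation $(\ell_1,\ell_2,\ell_3,\ell_4)\mapsto(\ell_4,\ell_1,\ell_2,\ell_3)$ sends $(a,a^\perp,b,b^\perp)$ to $(b^\perp,a,a^\perp,b)$ and $(a,b,b^\perp,a^\perp)$ to $(a^\perp,a,b,b^\perp)$, so it exchanges $Z_{\mathrm v}$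 and $Z_{\mathrm h}$, as promotion exchanges the tableaux. Reversal of the tuple preserves each piece, as evacuation fixes each tableau.

In general we cannot list the components of $Z$ by hand. We shall instead follow the Jordan types of a general point.

\section{The dihedral action}\label{sec:action}

\begin{proposition}\label{prop:Phi}
The map $\Phi:\mathbb P(V)^n\to Y$ is a real-analytic diffeomorphism.
\end{proposition}

\begin{proof}
We show by induction on $j$ that $\Phi_j$ is a real-analytic diffeomorphism; for $j=0$ both sides are points. Let $x=(\ell_1,\dots,\ell_{j-1})$ and $g_x=g_{\ell_1}\cdots g_{\ell_{j-1}}$. The isomorphism $g_x:L\to\Lambda_{j-1}$ induces a linear isomorphism from $V=L/tL$ to the fiber $\Lambda_{j-1}/t\Lambda_{j-1}$ of $\mathcal E_{j-1}$ at $\Phi_{j-1}(x)$. The coefficients of $g_x$ are polynomials in the $p_{\ell_i}$, so in a local trivialization of $\mathcal E_{j-1}$ this isomorphism is a real-analytic function $A(x)$ with values in $GL_k(\mathbb C)$. Consider the map from $\mathbb P(V)^{j-1}\times\{\text{hyperplanes of }V\}$ to $Y_j$ that extends the chain $\Phi_{j-1}(x)$ by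 $\Lambda_j=g_x(H\oplus tL)$. It is bijective, and locally it reads $(x,H)\mapsto(\Phi_{j-1}(x),A(x)H)$, with inverse $(y,H')\mapsto(x,A(x)^{-1}H')$ for $x=\Phi_{j-1}^{-1}(y)$. Both are real-analytic. Finally, $\ell\mapsto\ell^\perp$ is a real-analytic diffeomorphism from lines to hyperplanes, and $g_x(\ell^\perp\oplus tL)=g_xg_\ell L$.
\end{proof}

The condition $\Lambda_n=t^mL$ only says that two matrices generate the same lattice. Unitarity upgrades it to an equality of matrices, and this equality carries the symmetry.

\begin{proposition}\label{prop:Z}
$\Phi^{-1}(S)=Z:=\{(\ell_1,\dots,\ell_n):\ g_{\ell_1}\cdots g_{\ell_n}=t^m\}$.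
\end{proposition}

\begin{proof}
If the product is $t^m$, then $\Lambda_n=t^mL$. Conversely, let $\Lambda_n=t^mL$ and $h=t^{-m}g_{\ell_1}\cdots g_{\ell_n}$, an invertible matrix over $\mathbb C[t,t^{-1}]$. Then $hL=L$ and $h^{-1}L=L$, so $h=\sum_{a\ge0}h_at^a$ and $h^{-1}$ are polynomial in $t$. For $|t|=1$ the matrix $h(t)$ is unitary, so $h(t)^{-1}=h(t)^*=\sum_{a\ge0}h_a^*t^{-a}$. Laurent polynomials that agree on the unit circle are equal, so $h^{-1}$ is a polynomial both in $t$ and in $t^{-1}$, hence constant. Therefore $h=h(1)=1$.
\end{proof}

Define rotation and reversal on $\mathbb P(V)^n$ by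
\[
\rho(\ell_1,\dots,\ell_n)=(\ell_n,\ell_1,\dots,\ell_{n-1}),\qquad R(\ell_1,\dots,\ell_n)=(\ell_n,\dots,\ell_1).
\]
Then $\rho^n=R^2=1$, and $R\rho R$ sends $(\ell_1,\dots,\ell_n)$ to $(\ell_2,\dots,\ell_n,\ell_1)$, so $R\rho R=\rho^{-1}$. By Proposition~\ref{prop:Phi}, $\psi=\Phi\rho\Phi^{-1}$ and $\sigma=\Phi R\Phi^{-1}$ are real-analytic diffeomorphisms of $Y$, and $r\mapsto\psi$, $s\mapsto\sigma$ defines an action of $D_n$ on $Y$.

For a matrix $h=\sum h_at^a$ over $\mathbb C[t]$ put $h^\dagger=\sum h_a^*t^a$; the coefficients are conjugate-transposed and $t$ is left alone. Then $(ab)^\dagger=b^\dagger a^\dagger$, $g_\ell^\dagger=g_\ell$ and $(t^m)^\dagger=t^m$, and $\dagger$ preserves $GL_k(\mathbb C[t])$.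

\begin{proposition}\label{prop:types}
The maps $\psi$ and $\sigma$ preserve $S$. For $F\in S$,
\begin{align}
J(\psi^i(F)_j)&=J(F_{i+j}/F_i)&&(i,j\ge0,\ i+j\le n),\label{eq:rot}\\
J(\sigma(F)_{n-i})&=J(\mathbb C^n/F_i)&&(0\le i\le n).\label{eq:rev}
\end{align}
\end{proposition}

\begin{proof}
Let $(\ell_1,\dots,\ell_n)=\Phi^{-1}(F)\in Z$ and write $g_a=g_{\ell_a}$, so $g_1\cdots g_n=t^m$. Since $t^m$ is a scalar matrix, $g_ng_1\cdots g_{n-1}=g_nt^mg_n^{-1}=t^m$, so $\rho$ preserves $Z$. Applying $\dagger$ gives $g_n\cdots g_1=t^m$, so $R$ preserves $Z$. By Proposition~\ref{prop:Z}, $\psi$ and $\sigma$ preserve $S$.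

The tuple $\rho^i(\ell)$ is $(\ell_{n-i+1},\dots,\ell_n,\ell_1,\dots,\ell_{n-i})$. With $G=g_{n-i+1}\cdots g_n$, the chain $\Lambda'$ of $\psi^i(F)$ has $\Lambda'_a=G\Lambda_{a-i}$ for $i\le a\le n$. The map $G$ is injective and $\mathbb C[t]$-linear, so by \eqref{eq:SinY}
\[
\psi^i(F)_j=\Lambda'_{n-j}/\Lambda'_n\cong\Lambda_{n-i-j}/\Lambda_{n-i}\cong F_{i+j}/F_i\qquad(i+j\le n).
\]

The chain $\Lambda''$ of $\sigma(F)$ has $\Lambda''_a=g_n\cdots g_{n-a+1}L$. Put $c=n-i$ and $h=g_1\cdots g_c$. Canceling the injective map $g_n\cdots g_{c+1}$ gives
\[
\sigma(F)_c=\Lambda''_{n-c}/\Lambda''_n\cong L/g_c\cdots g_1L=L/h^\dagger L,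
\]
while $\mathbb C^n/F_i\cong L/\Lambda_c=L/hL$. By the Smith normal form over $\mathbb C[t]$, $h=ADB$ with $A,B\in GL_k(\mathbb C[t])$ and $D$ diagonal with monic entries. These entries divide $\det h=t^c$, so they are powers of $t$ and $D^\dagger=D$. Then $h^\dagger=B^\dagger DA^\dagger$, and both $L/hL$ and $L/h^\dagger L$ are isomorphic to $L/DL$.
\end{proof}

For $i=1$ the proof realizes the shift of period from Section~\ref{sec:chains}: on $Z$ we have $t^{-m}\Lambda_{n-1}=g_{\ell_n}^{-1}L$, and $\psi$ applies $g_{\ell_n}$ to the shifted chain.

\begin{remark}[where the rectangle is used]\label{rem:rectangle}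
For a Jordan type $\eta$ with $k$ rows, replace $t^m$ by $D=\operatorname{diag}(t^{\eta_1},\dots,t^{\eta_k})$. The proof of Proposition~\ref{prop:Z}, with $h=D^{-1}g_{\ell_1}\cdots g_{\ell_n}$, describes $S_\eta$ by the equation $g_{\ell_1}\cdots g_{\ell_n}=D$, and reversal preserves this equation because $D^\dagger=D$. Rotation replaces the product by $g_{\ell_n}Dg_{\ell_n}^{-1}$, and only a scalar $D$ is fixed by all such conjugations. The conclusion fails as well: for $\eta=(2,1)$ promotion exchanges the two tableaux, so $\partial^3\ne1$, and no map of order dividing $n=3$ permutes the components by promotion.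
\end{remark}

\section{Quotient by the first line}\label{sec:generic}

By \eqref{eq:rot}, the tableau of $\psi(F)$ is read from the types $J(F_{j+1}/F_1)$. The difficulty is that these are not determined by the tableau of $F$. In the square, take $F\in\Sigma_{T_{\mathrm v}}$, so $F_2=K$. Then $J(F_3/F_1)=(2)$ if $NF_3\ne F_1$, in agreement with $\operatorname{sh}((\partial T_{\mathrm v})_{\le2})=(2)$, but $J(F_3/F_1)=(1,1)$ on the curve $NF_3=F_1$ where the two components meet. So the statement to prove is generic. Nothing in this section uses the rectangular shape.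

\subsection{Linear algebra}

Let $N$ be nilpotent on $E$ with $J(E)=\lambda$.

\begin{lemma}\label{lem:columns}
For $i\ge1$, $\dim(\ker N\cap N^{i-1}E)=\lambda'_i$. If $H\subseteq E$ is stable under $N$, then $J(H)\subseteq\lambda$ and $J(E/H)\subseteq\lambda$.
\end{lemma}

\begin{proof}
For a single block of size $a$, the space $\ker N\cap N^{i-1}E$ is a line if $i\le a$ and zero otherwise. The space is additive over direct sums, so its dimension is the number $\lambda'_i$ of blocks of size at least $i$. The inclusion $\ker N\cap N^{i-1}H\subseteq\ker N\cap N^{i-1}E$ shows that each column of $J(H)$ is at most as long as that of $\lambda$. A space and its dual have the same type, because $N^a$ and its transpose have the same rank, and $(E/H)^*$ is a stable subspace of $E^*$. This gives $J(E/H)\subseteq\lambda$.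
\end{proof}

The type of the quotient by a line in $\ker N$ depends on how deep the line lies in the filtration $E\supseteq NE\supseteq N^2E\supseteq\cdots$. Say that a nonzero vector $v\in\ker N$ has \emph{depth} $b$ in $E$ if $v\in N^{b-1}E$ and $v\notin N^bE$. Every nonzero $v\in\ker N$ has a unique depth $b\ge1$.

\begin{lemma}\label{lem:depth}
\begin{enumerate}
\item[(a)] If $v$ has depth $b$, then $J(E/\mathbb Cv)$ is $\lambda$ with the bottom box of column $b$ removed.
\item[(b)] The centralizer of $N$ in $GL(E)$ acts transitively on the vectors of depth $b$.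
\end{enumerate}
\end{lemma}

\begin{proof}
Write $v=N^{b-1}w$. Then $N^bw=0$, and $W=\langle w,Nw,\dots,N^{b-1}w\rangle$ is a Jordan block of size $b$. We show that $W$ has a stable complement; this is where $v\notin N^bE$ is needed. Choose a linear form $f$ on $E$ with $f(v)=1$ and $f(N^bE)=0$, and define $\varphi:E\to W$ by $\varphi(x)=\sum_{i=0}^{b-1}f(N^{b-1-i}x)N^iw$. Then
\[
\varphi(Nx)=\sum_{i=1}^{b-1}f(N^{b-i}x)N^iw=N\varphi(x),
\]
where the term $i=0$ on the left drops out because $f(N^bx)=0$, and the last term of $N\varphi(x)$ drops out because $N^bw=0$. Also $\varphi(w)\in w+NW$, which generates $W$ under $N$, so $\varphi|_W$ is bijective. Hence $E=W\oplus\ker\varphi$ with both summands stable.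

Now $E/\mathbb Cv=W/\mathbb Cv\oplus\ker\varphi$, so one row of length $b$ in $\lambda$ is replaced by a row of length $b-1$. This shortens column $b$ by one and leaves the other columns unchanged, which is (a). The type of $\ker\varphi$ is $\lambda$ with one row of length $b$ removed, whatever $v$ is. Given $v_1,v_2$ of depth $b$, combine the isomorphism $W_1\to W_2$, $N^iw_1\mapsto N^iw_2$, with an isomorphism $\ker\varphi_1\to\ker\varphi_2$ commuting with $N$. The result commutes with $N$ and sends $v_1$ to $v_2$.
\end{proof}

\subsection{The slide, one entry at a time}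

The types $J(F_j/F_1)$ are built up as $j$ grows, so we describe the slide in the same way. Fix a standard tableau $T$ with $n$ boxes and put
\[
\lambda_j=\operatorname{sh}(T_{\le j}),\qquad\mu_j=\operatorname{sh}\bigl((T_{\le j})^{(1)}\bigr)\qquad(1\le j\le n).
\]
For $j\ge2$ let $y$ be the box of $\lambda_{j-1}$ not in $\mu_{j-1}$, a corner of $\lambda_{j-1}$, and let $x$ be the box of $\lambda_j$ not in $\lambda_{j-1}$. Call $x$ and $y$ \emph{adjacent} if $x$ is directly to the right of $y$ or directly below it.

\begin{lemma}\label{lem:local}
For $j\ge2$, $\mu_j=\lambda_{j-1}$ if $x$ and $y$ are adjacent, and $\mu_j=\lambda_j\setminus y$ otherwise. Moreover,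
\begin{equation}\label{eq:restrict}
(\partial T)_{\le j-1}=(T_{\le j})^{(1)}\quad(1\le j\le n),\qquad(\partial^iT)_{\le n-i}=T^{(i)}\quad(0\le i\le n).
\end{equation}
\end{lemma}

\begin{proof}
Compare the path of the hole in $T_{\le j}$ with its path in $T_{\le j-1}$, which ends at $y$. Before $y$, the hole has a neighbor with an entry less than $j$, so the entry $j$ in box $x$ is never the smaller neighbor and the two paths agree. At $y$ the only possible neighbor is $x$. If $x$ is adjacent to $y$, the entry $j$ moves to $y$, the hole stops at the corner $x$ of $\lambda_j$, and $\mu_j=\lambda_j\setminus x=\lambda_{j-1}$. Otherwise the hole stops at $y$. In both cases the entries less than $j$ move as in $T_{\le j-1}$, so $((T_{\le j})^{(1)})_{\le j-2}=(T_{\le j-1})^{(1)}$. The first identity in \eqref{eq:restrict} holds for $j=n$ by definition of $\partial$ and follows for smaller $j$ by descending induction. The second follows by induction on $i$, applying the first to $\partial^{i-1}T$: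
\[
(\partial^iT)_{\le n-i}=\bigl((\partial^{i-1}T)_{\le n-i+1}\bigr)^{(1)}=(T^{(i-1)})^{(1)}=T^{(i)}.\qedhere
\]
\end{proof}

\subsection{Generic quotient types}

\begin{proposition}\label{prop:generic}
There is a Zariski-open dense subset $U\subseteq\Sigma_T$ such that $J(F_j/F_1)=\mu_j$ for all $F\in U$ and $1\le j\le n$.
\end{proposition}

\begin{proof}
We construct open dense subsets $U_1\supseteq U_2\supseteq\dots\supseteq U_n=U$ of $\Sigma_T$ such that $J(F_i/F_1)=\mu_i$ for $i\le j$ on $U_j$. Take $U_1=\Sigma_T$. Let $j\ge2$, and let $x,y$ be as above. For $F\in U_{j-1}$, the partition $\nu=J(F_j/F_1)$ has $j-1$ boxes and satisfies $\mu_{j-1}\subset\nu\subset\lambda_j=\mu_{j-1}\cup\{x,y\}$ by Lemma~\ref{lem:columns}. So $\nu$ is $\mu_{j-1}\cup\{y\}=\lambda_{j-1}$ or $\mu_{j-1}\cup\{x\}=\lambda_j\setminus y$.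

\emph{Case 1: $x$ and $y$ are adjacent.} Then $\lambda_j\setminus y$ contains $x$ but not the box $y$ to its left or above it, so it is not a partition. Hence $\nu=\lambda_{j-1}=\mu_j$, and we take $U_j=U_{j-1}$.

\emph{Case 2: $x$ and $y$ are not adjacent.} Now we must show that $\nu=\lambda_j\setminus y$ generically. Let $y=(q,b)$, so $q=(\lambda_{j-1})'_b$. The box $x$ is not in column $b$, since a box added to column $b$ lies directly below $y$. For $F\in U_{j-1}$, let $v$ span $F_1\subseteq\ker N$. Since $J(F_{j-1}/F_1)=\mu_{j-1}$ is $\lambda_{j-1}$ with a box removed from column $b$, Lemma~\ref{lem:depth}(a) shows that $v$ has depth $b$ in $F_{j-1}$. In particular $v\in N^{b-1}F_j$, but the depth of $v$ in the larger space $F_j$ may exceed $b$. We exclude this: put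
\[
O=\{F\in\Sigma_T:\ F_1\not\subseteq N^bF_j\},\qquad U_j=U_{j-1}\cap O .
\]
For $F\in U_j$ the vector $v$ has depth $b$ in $F_j$, so $\nu$ is $\lambda_j$ with the bottom box of column $b$ removed. That box is $y$, because $x$ is not in column $b$. Thus $\nu=\lambda_j\setminus y=\mu_j$.

The set $O$ is open: on $\Sigma_T$ the rank of $N^b$ on $F_j$ is determined by $\lambda_j$, so the spaces $N^bF_j$ form a vector bundle, and $F_1\subseteq N^bF_j$ is a closed condition. Since $\Sigma_T$ is irreducible, $U_j$ is open and dense as soon as $O\ne\emptyset$.

To find a point of $O$, take $F\in U_{j-1}$, put $H=F_{j-1}$ and $E=F_j$, and move the part of the flag inside $H$ while keeping $E$ fixed. By Lemma~\ref{lem:columns},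
\[
\dim(\ker N\cap N^{b-1}H)=q,\qquad\dim(\ker N\cap N^bE)=(\lambda_j)'_{b+1}.
\]
If $(\lambda_j)'_{b+1}\ge q$, then the box $(q,b+1)$ lies in $\lambda_j$. It does not lie in $\lambda_{j-1}$, where $y$ is a corner, so it equals $x$ and is adjacent to $y$, contrary to the hypothesis. Hence $(\lambda_j)'_{b+1}<q$, and there is a vector $v'\in\ker N\cap N^{b-1}H$ with $v'\notin N^bE$. Then $v'\notin N^bH$, so $v'$ has depth $b$ in $H$, as $v$ does. By Lemma~\ref{lem:depth}(b) there is $z\in GL(H)$ commuting with $N|_H$ and with $zv=v'$. Put $F'_i=zF_i$ for $i\le j-1$ and $F'_i=F_i$ for $i\ge j$. Since $zF_{j-1}=F_{j-1}$, this is a flag of stable subspaces, and $J(F'_i)=J(F_i)$ for all $i$. So $F'\in\Sigma_T$, and $F'_1=\mathbb Cv'\not\subseteq N^bF'_j$, that is, $F'\in O$.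
\end{proof}

For $T=T_{\mathrm v}$ and $j=3$ we have $y=(2,1)$, $x=(1,2)$ and $b=1$, and $O$ is the complement of the curve $NF_3=F_1$ found above.

\section{Proof of Theorem~\ref{thm:action}}\label{sec:proof}

The action of $D_n$ on $Y$ through $\psi$ and $\sigma$ was defined in Section~\ref{sec:action}, and it preserves $S$ by Proposition~\ref{prop:types}. The maps $\psi$ and $\sigma$ are continuous for the Euclidean topology only, so all density arguments below take place in that topology. We use that $S_T\subseteq S_{T'}$ implies $T=T'$, since the $S_T$ are distinct irreducible components.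

\subsection{Rotation acts by promotion}

Let $U\subseteq\Sigma_T$ be as in Proposition~\ref{prop:generic}. For $F\in U$ and $0\le j\le n-1$, \eqref{eq:rot} and \eqref{eq:restrict} give
\[
J(\psi(F)_j)=J(F_{j+1}/F_1)=\mu_{j+1}=\operatorname{sh}((\partial T)_{\le j}),
\]
and $J(\psi(F)_n)=(m^k)$ because $\psi(F)\in S$. So $\psi(U)\subseteq\Sigma_{\partial T}$. The set $U$ is a nonempty Zariski-open subset of $S_T$, hence dense, and $S_{\partial T}$ is closed, so $\psi(S_T)\subseteq S_{\partial T}$ for every $T$. The finite order of $\psi$ gives the reverse inclusion. First, $S_T=\psi^n(S_T)\subseteq S_{\partial^nT}$, so $\partial^nT=T$. Then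
\[
S_{\partial T}=\psi\bigl(\psi^{n-1}(S_{\partial T})\bigr)\subseteq\psi(S_{\partial^nT})=\psi(S_T).
\]
Hence $\psi(S_T)=S_{\partial T}$.

\subsection{Reversal acts by evacuation}

By \eqref{eq:rev} we need the generic types of the quotients $\mathbb C^n/F_i$, and by \eqref{eq:rot} these are types of subspaces in the rotated flags $\psi^i(F)$. So let
\[
A=\bigcap_{i=0}^{n-1}\{F\in S_T:\ \psi^i(F)\in\Sigma_{\partial^iT}\}.
\]
Each $\psi^i:S_T\to S_{\partial^iT}$ is a homeomorphism and $\Sigma_{\partial^iT}$ is open and dense in $S_{\partial^iT}$, so $A$ is a finite intersection of open dense subsets of $S_T$, and is dense. For $F\in A$ and $0\le i\le n-1$, \eqref{eq:rot} and \eqref{eq:restrict} give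
\begin{equation}\label{eq:quot}
J(\mathbb C^n/F_i)=J(\psi^i(F)_{n-i})=\operatorname{sh}((\partial^iT)_{\le n-i})=\operatorname{sh}(T^{(i)})=\operatorname{sh}(\operatorname{ev}(T)_{\le n-i}),
\end{equation}
and for $i=n$ both ends are empty. By \eqref{eq:rev}, $\sigma(F)\in\Sigma_{\operatorname{ev}(T)}$. By density, $\sigma(S_T)\subseteq S_{\operatorname{ev}(T)}$ for every $T$. Since $\sigma^2=1$, we get $S_T\subseteq S_{\operatorname{ev}^2(T)}$, so $\operatorname{ev}^2(T)=T$, and $S_{\operatorname{ev}(T)}=\sigma(\sigma(S_{\operatorname{ev}(T)}))\subseteq\sigma(S_T)$. Hence $\sigma(S_T)=S_{\operatorname{ev}(T)}$.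

This proves the first assertion. If $T'=\gamma T$ with $\gamma\in D_n$, the diffeomorphism $\Gamma$ of $Y$ given by $\gamma$ restricts to a homeomorphism $S_T\to S_{T'}$, which is (a).

\begin{remark}
Equation \eqref{eq:quot} says that $A$ lies in the component $S^{\operatorname{ev}(T)}$ of Remark~\ref{rem:convention}. Hence $S_T=S^{\operatorname{ev}(T)}\cong S_{\operatorname{ev}(T)}$ as varieties, which is (F2) for rectangular shapes.
\end{remark}

\subsection{Smoothness is preserved}

A homeomorphism does not transport smoothness of varieties: the cuspidal curve $y^2=x^3$ is homeomorphic to $\mathbb C$. This is why the action was constructed on the manifold $Y$ and not only on $S$: it shows that $S_{T'}$ is a real submanifold of $Y$, and that is enough. Recall that a closed subvariety $X$ of a smooth complex variety $Y$ is smooth at $p$ if and only if $X$ is a complex submanifold of $Y$ near $p$, and that the smooth points of $X$ are dense.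

\begin{lemma}\label{lem:smooth}
Let $X$ be an irreducible closed subvariety of dimension $d$ of a smooth complex variety $Y$. If the set $X$ is a $C^1$ real submanifold of $Y$ of real dimension $2d$, then $X$ is smooth.
\end{lemma}

\begin{proof}
The tangent space $T_qX$ of the real submanifold is the set of velocities at $q$ of $C^1$ curves in $Y$ that lie in $X$, so it depends only on the set $X$ near $q$. At a smooth point $q$ of the variety, $X$ is a complex submanifold, so $T_qX$ is a complex subspace of $T_qY$. The space $T_qX$ depends continuously on $q$, and invariance under multiplication by $i$ is a closed condition on real subspaces. By density of the smooth points, $T_qX$ is complex for every $q\in X$.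

Fix $p\in X$ and choose holomorphic coordinates $\mathbb C^d\times\mathbb C^e$ on $Y$ near $p$ with $T_pX=\mathbb C^d\times0$. The projection $X\to\mathbb C^d$ has invertible differential at $p$, so by the inverse function theorem $X$ is, near $p$, the graph of a $C^1$ map $f$ from an open subset of $\mathbb C^d$ to $\mathbb C^e$. The tangent space at $(z,f(z))$ is the graph of $df_z$. It is complex, so $df_z(iu)=i\,df_z(u)$ for all $u$. These are the Cauchy--Riemann equations, so $f$ is holomorphic and $X$ is a complex submanifold near $p$.
\end{proof}

Let $T'=\gamma T$ and $\Gamma$ be as above, let $d=\dim S$, and suppose that $S_T$ is smooth. Then $S_T$ is a complex submanifold of $Y$ of dimension $d$, so $S_{T'}=\Gamma(S_T)$ is a real-analytic submanifold of real dimension $2d$. It is also an irreducible closed subvariety of dimension $d$. By Lemma~\ref{lem:smooth} it is smooth, and $\Gamma$ restricts to a real-analytic diffeomorphism $S_T\to S_{T'}$. Exchanging $T$ and $T'$ and replacing $\gamma$ by $\gamma^{-1}$ gives the converse. This proves (b) and completes the proof of Theorem~\ref{thm:action}. \qed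

\begin{thebibliography}{9}

\bibitem{Cummings}
Mike Cummings, \emph{Webs and smooth components of two column Springer fibers}, arXiv:2602.16910 (2026).

\end{thebibliography}
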